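\title{Entropy polynomials with many roots in the unit interval}

\begin{abstract}
Let $H$ be the binary entropy function and let $k>r\ge1$ be integers. The $(k+1)$-st derivative of $\alpha H(x^k)-x^{k-r}H(x^r)$, with the constant $\alpha$ that gives this function a double zero inside $(0,1)$, is a rational function whose numerator is an explicit polynomial $p_{k,r}$. We study the question whether $p_{k,r}$ always has exactly two roots in $(0,1)$. The answer is no: $p_{20,10}$ has at least four. The number of roots is always even and at least two, it tends to infinity with $k$ uniformly in $r$, and for $r=1$ it is asymptotic to $\sqrt{k/(2\ln\ln k)}$. The proofs compare the masses that a negative binomial distribution puts on the multiples of $k$ and on the multiples of $r$.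
\end{abstract}

\section{Introduction}\label{sec:intro}

For real $s>1$ the function $\alpha\mapsto\alpha(1+\alpha)^{s-1}$ increases from $0$ to $2^{s-1}>1$ on $[0,1]$, so there is a unique $\alpha_s\in(0,1)$ with
\begin{equation}\label{eq:alpha}
\alpha_s=\frac{1}{(1+\alpha_s)^{s-1}} .
\end{equation}
For integers $1\le r\le k$ define the \emph{entropy polynomial}
\begin{equation}\label{eq:h}
h_{k,r}(x)=\sum_{j=0}^{k-1}x^{rj}\sum_{v=0}^{j}\frac{(-1)^{j-v}}{v+1}\binom{rv+k}{k}\binom{k}{j-v},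
\end{equation}
and for integers $k>r\ge1$ define
\begin{equation}\label{eq:p}
p_{k,r}(x)=\alpha_{k/r}\,k\,(1-x^r)^k\,h_{k,k}(x)-r\,(1-x^k)^k\,h_{k,r}(x).
\end{equation}
Let $N(k,r)$ be the number of roots of $p_{k,r}$ in $(0,1)$, counted with multiplicity. The following question comes from Wakhare's paper \cite{Wakhare}.
\begin{quote}
\emph{Is $N(k,r)=2$ for all integers $k>r\ge1$?}
\end{quote}

The definitions become transparent through the binary entropy $H(y)=-y\ln y-(1-y)\ln(1-y)$. Put $s=k/r$ and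
\begin{equation}\label{eq:f}
f(x)=\alpha_s H(x^k)-x^{k-r}H(x^r),\qquad 0\le x\le1 .
\end{equation}
Differentiating $k+1$ times removes all logarithms, and Section~\ref{sec:two} shows that
\begin{equation}\label{eq:fp}
f^{(k+1)}(x)=-\frac{k!\;p_{k,r}(x)}{x\,(1-x^r)^k(1-x^k)^k}\qquad(0<x<1).
\end{equation}
So $N(k,r)$ counts the zeros of a high derivative of $f$. The function $f$ vanishes at $0$ together with $k-1$ derivatives, it vanishes at $1$, and \eqref{eq:alpha} is the condition that produces a double zero at an interior point. Rolle's theorem turns these zeros into two zeros of $f^{(k+1)}$. If there are no others, the count runs backward and gives the entropy inequality $f\ge0$ (Remark~\ref{rem:ineq}). Two is thus the smallest possible value of $N(k,r)$, and the most useful one. It is also the value in the first case.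

\begin{example}\label{ex:21}
Let $(k,r)=(2,1)$. Then $\alpha_2=\frac{\sqrt5-1}2$, and \eqref{eq:h} gives $h_{2,1}(x)=1-\frac x2$ and $h_{2,2}(x)=1+x^2$. With $c=2\alpha_2=\sqrt5-1$,
\[
p_{2,1}(x)=(1-x)^2\Bigl[c(1+x^2)-(1+x)^2\Bigl(1-\frac x2\Bigr)\Bigr]=\frac{(1-x)^2}2\Bigl[2(c-1)-3x+2cx^2+x^3\Bigr].
\]
The cubic takes the values $2(c-1)>0$, $\frac52c-\frac{27}8<0$, $4(c-1)>0$ at $x=0,\frac12,1$. By Descartes' rule of signs, a real polynomial has at most as many positive roots, counted with multiplicity, as its coefficient sequence has sign changes, here two. Hence $N(2,1)=2$.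
\end{example}

Nevertheless the answer to the question is negative, and for large $k$ it is negative for every $r$.

\begin{theorem}\label{thm:counter}
The polynomial $p_{20,10}$ has at least four distinct roots in $(0,1)$.
\end{theorem}

\begin{theorem}\label{thm:two}
For all integers $k>r\ge1$, the number $N(k,r)$ is even and $p_{k,r}$ has at least two distinct roots in $(0,1)$.
\end{theorem}

\begin{theorem}\label{thm:uniform}
For every $m$ there is $K_m$ such that for all $k\ge K_m$ and all $1\le r<k$, the polynomial $p_{k,r}$ has at least $m$ distinct roots in $(0,1)$. Hence $N(k,r)=2$ holds for only finitely many pairs $(k,r)$.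
\end{theorem}

\begin{theorem}\label{thm:sharp}
As $k\to\infty$, $N(k,1)\sim\sqrt{\dfrac{k}{2\ln\ln k}}$.
\end{theorem}

The extra roots come from a lattice effect. Section~\ref{sec:reduction} replaces $p_{k,r}$ by a difference $cF_k-F_r$ of two power series, where $F_r$ collects, with mild weights, those terms of the expansion of $(1-x)^{-k}$ whose exponent is divisible by $r$. For large $k$ the terms of that expansion form a bump much narrower than $k$, which moves to the right as $x$ grows, and $F_k$ is large only while the bump sits on a multiple of $k$. Section~\ref{sec:counter} shows this by hand for $(k,r)=(20,10)$. Section~\ref{sec:weights} collects the estimates on the bump, and Sections~\ref{sec:uniform} and \ref{sec:sharp} prove Theorems~\ref{thm:uniform} and \ref{thm:sharp}.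

\section{Reduction to a difference of two power series}\label{sec:reduction}

The coefficients in \eqref{eq:h} are alternating sums, and their signs and sizes are hard to read. They have the form of a Cauchy product with $(1-x^r)^k$, and dividing by this factor leaves a series with positive terms. For $1\le r\le k$ let
\[
F_r(x)=\sum_{v\ge0}\frac1{v+1}\binom{rv+k}{k}x^{rv}\qquad(|x|<1).
\]

\begin{lemma}\label{lem:factor}
For $1\le r\le k$ and $|x|<1$ we have $h_{k,r}(x)=(1-x^r)^kF_r(x)$. Moreover $h_{k,r}(1)=r^k/k$.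
\end{lemma}

\begin{proof}
Let $\phi(v)=\frac1{v+1}\binom{rv+k}k=\frac1{k!\,(v+1)}\prod_{i=1}^k(rv+i)$. Since $r\le k$, the product contains the factor $rv+r=r(v+1)$, so $\phi$ is a polynomial in $v$ of degree $k-1$ with leading coefficient $r^k/k!$. The polynomials $\binom{v+i}i$, $0\le i\le k-1$, have degrees $i$ and leading coefficients $1/i!$, so $\phi(v)=\sum_{i=0}^{k-1}\phi_i\binom{v+i}i$ with $\phi_{k-1}=r^k/k$. Since $\sum_v\binom{v+i}iy^v=(1-y)^{-i-1}$,
\[
(1-y)^k\sum_{v\ge0}\phi(v)y^v=\sum_{i=0}^{k-1}\phi_i(1-y)^{k-1-i}.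
\]
The right side is a polynomial of degree at most $k-1$ with value $r^k/k$ at $y=1$. On the left, the coefficient of $y^j$ is $\sum_{v=0}^j(-1)^{j-v}\binom k{j-v}\phi(v)$, which for $j\le k-1$ is the coefficient of $x^{rj}$ in \eqref{eq:h}. Put $y=x^r$.
\end{proof}

From now on $k>r\ge1$, and we write
\[
s=\frac kr,\qquad \rho=\frac rk,\qquad d=k-r\ge1,\qquad c=s\,\alpha_s,\qquad g=cF_k-F_r .
\]
Lemma~\ref{lem:factor} turns \eqref{eq:p} into
\begin{equation}\label{eq:pg}
p_{k,r}(x)=r\,(1-x^r)^k(1-x^k)^k\,g(x),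
\end{equation}
so on $(0,1)$ the functions $p_{k,r}$ and $g$ have the same sign and the same zeros with the same multiplicities.

To compare $F_k$ with $F_r$ we write both in terms of one sequence. Let $a_n=\binom{n+k-1}{k-1}$, so that $\sum_{n\ge0}a_nx^n=(1-x)^{-k}$. Since $\binom{n+k}k=\frac{n+k}ka_n$, and $v+1=\frac{n+r}r$ for $n=rv$,
\begin{equation}\label{eq:lambda}
F_r(x)=\sum_{r\mid n}\lambda_na_nx^n,\qquad \lambda_n=\frac{r(n+k)}{k(n+r)}=\frac{\rho\,(1+n/k)}{\rho+n/k},\qquad F_k(x)=\sum_{j\ge0}a_{kj}x^{kj}.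
\end{equation}
The weight $\lambda_n=\rho\bigl(1+\frac{k-r}{n+r}\bigr)$ decreases from $\lambda_0=1$ to the limit $\rho$, and
\begin{equation}\label{eq:lambdarv}
\rho\le\lambda_n\le1,\qquad \lambda_{rv}=\frac{rv+k}{k(v+1)}=1-\frac{vd}{k(v+1)} .
\end{equation}

\begin{lemma}\label{lem:c}
\begin{enumerate}
\item[(i)] For all $s>1$, $1<s\alpha_s<s$.
\item[(ii)] If $1<s\le\frac65$, then $s\alpha_s\ge1+\frac{s-1}5$.
\item[(iii)] As $k\to\infty$, $k\alpha_k\sim\ln k$.
\end{enumerate}
\end{lemma}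

\begin{proof}
(i) The upper bound is $\alpha_s<1$. If $\alpha_s\le1/s$, then, using $1+t<e^t$ and $1-\frac1s\le\ln s$,
\[
1=\alpha_s(1+\alpha_s)^{s-1}\le\frac1s\Bigl(1+\frac1s\Bigr)^{s-1}<\frac1s\,e^{1-1/s}\le1,
\]
a contradiction.

(ii) By \eqref{eq:alpha}, $\alpha_s>2^{-(s-1)}$. With $\ln s\ge(s-1)-\frac12(s-1)^2$ and $1-\ln2>0.3$,
\[
\ln(s\alpha_s)>(s-1)\Bigl(1-\ln2-\frac{s-1}2\Bigr)\ge\frac{s-1}5,
\]
and $s\alpha_s\ge1+\ln(s\alpha_s)$.

(iii) Let $c=k\alpha_k$. If $\alpha_k\ge\delta>0$, then $1\ge\delta(1+\delta)^{k-1}$, which bounds $k$; so $\alpha_k\to0$. Then $\ln\frac1{\alpha_k}=(k-1)\ln(1+\alpha_k)\sim c$, which shows that $c\to\infty$ and that $\ln k-\ln c=c\,(1+o(1))$. Since $\ln c=o(c)$, this gives $c\sim\ln k$.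
\end{proof}

The exact value of $\alpha_s$ is needed for the double zero in Section~\ref{sec:two} and for the numbers in Section~\ref{sec:counter}; Theorems~\ref{thm:uniform} and \ref{thm:sharp} use it only through Lemma~\ref{lem:c}. The hypothesis $r<k$ enters as $s>1$ and $d\ge1$. For $r=k$, equation \eqref{eq:alpha} reads $\alpha=1$ and $g$ vanishes identically. This is why values of $r$ close to $k$ will need separate care, and why part (ii) is there.

\begin{lemma}\label{lem:ends}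
The function $g$ is positive near $0$ and near $1$, and $N(k,r)$ is even.
\end{lemma}

\begin{proof}
We have $g(0)=c-1>0$ by Lemma~\ref{lem:c}(i). By Lemma~\ref{lem:factor} and $\frac{1-x^r}{1-x}\to r$, we get $(1-x)^kF_r(x)\to\frac1k$ as $x\to1^-$, for every $1\le r\le k$. Hence $(1-x)^kg(x)\to\frac{c-1}k>0$. The polynomial $p_{k,r}$ is therefore positive near both ends of $(0,1)$. It changes sign exactly at its roots of odd multiplicity, so there is an even number of those, and the total multiplicity is even.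
\end{proof}

\section{Two roots from the entropy function}\label{sec:two}

We use Rolle's theorem in the following form. Let $\varphi$ be real-analytic on an open interval and have zeros of total multiplicity $m$ at $t\ge1$ distinct points. Then $\varphi'$ has zeros of total multiplicity $m-t$ at these points and at least one zero in each of the $t-1$ gaps between them, so at least $m-1$ zeros with multiplicity. For each endpoint of the interval at which $\varphi$ tends to $0$, there is one more zero of $\varphi'$, between that endpoint and the nearest zero of $\varphi$.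

\begin{proof}[Proof of Theorem~\ref{thm:two}]
Evenness is Lemma~\ref{lem:ends}. Let $f$ be as in \eqref{eq:f} and write $\alpha=\alpha_s$.

\emph{The derivative of order $k+1$.} From $-(1-y)\ln(1-y)=(1-y)\sum_{i\ge1}\frac{y^i}i=y-\sum_{v\ge1}\frac{y^{v+1}}{v(v+1)}$ we get, for $1\le r\le k$,
\begin{equation}\label{eq:Hexp}
x^{k-r}H(x^r)=-r\,x^k\ln x+x^k-\sum_{v\ge1}\frac{x^{k+rv}}{v(v+1)} .
\end{equation}
The $(k+1)$-st derivatives of $x^k\ln x$, $x^k$ and $x^{k+rv}$ are $k!/x$, $0$ and $k!\binom{rv+k}k\,rv\,x^{rv-1}$. So the $(k+1)$-st derivative of \eqref{eq:Hexp} is $-\frac{r\,k!}xF_r(x)$. Using this for $r$ and for $k$,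
\[
f^{(k+1)}(x)=-\frac{k!}x\bigl(\alpha kF_k(x)-rF_r(x)\bigr)=-\frac{r\,k!}x\,g(x),
\]
which with \eqref{eq:pg} is \eqref{eq:fp}. Formula \eqref{eq:Hexp} also shows that $f^{(j)}(x)\to0$ as $x\to0^+$ for $0\le j\le k-1$. Finally $f(1)=0$, since $H(1)=0$.

\emph{The double zero.} In the variable $y=x^r$ we have $f=\alpha H(y^s)-y^{s-1}H(y)$. The symmetry $H(y)=H(1-y)$ suggests the point where $y^s=1-y$. Let $y_*=\frac1{1+\alpha}=x_*^r$. By \eqref{eq:alpha}, $y_*^{s-1}=\alpha$ and $y_*^s=\frac\alpha{1+\alpha}=1-y_*$, so $f(x_*)=\alpha H(1-y_*)-\alpha H(y_*)=0$. Next,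
\[
y^{2-s}\frac{df}{dy}=\alpha s\,y\,H'(y^s)-(s-1)H(y)-yH'(y).
\]
Since $H'(y)=\ln\frac{1-y}y$, we have $H'(y_*)=\ln\alpha$ and $H'(y_*^s)=-\ln\alpha$. Also $H(y_*)=\ln(1+\alpha)-\frac{\alpha\ln\alpha}{1+\alpha}$, and $(s-1)\ln(1+\alpha)=-\ln\alpha$ by \eqref{eq:alpha}. At $y_*$ the right side therefore equals
\[
\ln\alpha\left[-\frac{\alpha s}{1+\alpha}+1+\frac{(s-1)\alpha}{1+\alpha}-\frac1{1+\alpha}\right]=0 ,
\]
and $f'(x_*)=0$.

\emph{Rolle's theorem.} Since $f$ vanishes at $0$, $x_*$ and $1$, the derivative $f'$ has three distinct zeros in $(0,1)$: one in $(0,x_*)$, one at $x_*$, one in $(x_*,1)$. If $1\le j\le k-1$ and $f^{(j)}$ has three distinct zeros in $(0,1)$, then together with $f^{(j)}(0^+)=0$ they bound three disjoint intervals, each containing a zero of $f^{(j+1)}$. So $f^{(k)}$ has three distinct zeros in $(0,1)$, and $f^{(k+1)}$ has two.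
\end{proof}

\begin{remark}\label{rem:ineq}
Suppose that $f$ has $m$ zeros in $(0,1)$ with multiplicity. The same count with multiplicities gives at least $m+1$ zeros of each of $f',\dots,f^{(k)}$, and at least $m$ zeros of $f^{(k+1)}$; thus $m\le N(k,r)$. If $N(k,r)=2$, the only zero of $f$ in $(0,1)$ is the double zero $x_*$, so $f$ does not change sign. By \eqref{eq:Hexp}, $f(x)=r(c-1)x^k\ln\frac1x+O(x^k)>0$ near $0$. Hence $N(k,r)=2$ implies $\alpha_sH(y^s)\ge y^{s-1}H(y)$ on $[0,1]$ for $s=k/r$. A larger value of $N(k,r)$ blocks this argument but does not decide the inequality.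
\end{remark}

\section{The case $(k,r)=(20,10)$}\label{sec:counter}

When $k=2r$, the series $g$ is a power series in $z=x^r$; the odd powers of $z$ occur only in $F_r$ and carry a minus sign, and the even powers turn out to carry a plus sign. If the ratios of consecutive coefficients fall quickly enough, the terms of index $1,2,3$ take turns in dominating the sum as $z$ grows, and $g$ follows their signs.

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
Here $s=2$, $\alpha_2=\frac{\sqrt5-1}2$ and $c=\sqrt5-1=1.236067\ldots$. Put $z=x^{10}$ and $\beta_n=\binom{10n+20}{20}$. Then $F_{10}=\sum_n\frac{\beta_n}{n+1}z^n$ and $F_{20}=\sum_{n\text{ even}}\frac{2\beta_n}{n+2}z^n$, so $g=\sum_ng_nz^n$ with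
\[
g_n=-\frac{\beta_n}{n+1}\quad(n\text{ odd}),\qquad g_n=\gamma_n\beta_n,\quad\gamma_n=\frac{2c}{n+2}-\frac1{n+1}\quad(n\text{ even}).
\]
Since $c>1$, we have $2c(n+1)>n+2$ and $\gamma_n>0$. As a function of real $n\ge1$, $\gamma_n$ decreases, because $(n+2)^2\le\frac94(n+1)^2<2c(n+1)^2$. Rounded, $\gamma_0=0.23607$, $\gamma_2=0.28470$, $\gamma_4=0.21202$, $\gamma_6=0.16616$. The binomial coefficients are
\begin{align*}
\beta_1&=30045015, & \beta_4&=4191844505805495,\\
\beta_2&=137846528820, & \beta_5&=161884603662657876,\\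
\beta_3&=47129212243960, & \beta_6&=3535316142212174320,
\end{align*}
and, rounded to the digits shown,
\begin{align*}
g_1&=-1.50225\cdot10^{7}, & g_2&=3.9245\cdot10^{10}, & g_3&=-1.17823\cdot10^{13},\\
g_4&=8.8877\cdot10^{14}, & g_5&=-2.69808\cdot10^{16}, & g_6&=5.8743\cdot10^{17}.
\end{align*}
The ratios $|g_{n+1}/g_n|$ for $n=1,2,3$ are about $2600$, $300$ and $75$, which suggests the test points $z=10^{-4}$, $10^{-3}$ and $7\cdot10^{-3}$. The tails are controlled by
\[
\frac{\beta_{n+1}}{\beta_n}=\prod_{i=1}^{10}\Bigl(1+\frac{20}{10n+i}\Bigr)\le\Bigl(\frac{10n+21}{10n+1}\Bigr)^{10},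
\]
where both sides decrease in $n$.

\emph{$z=10^{-4}$.} For even $n\ge2$, $g_{n+2}z^2/g_n\le\beta_4z^2/\beta_2<4\cdot10^{-4}$, so the even terms with $n\ge2$ sum to at most $1.001\,g_2z^2<394$. All odd terms are negative and $g_1z<-1502$. Hence $g<0.24+394-1502<0$.

\emph{$z=10^{-3}$.} We estimate $g/z^2$. The even terms contribute more than $g_2>3.92\cdot10^{10}$. For $n\ge5$, $\beta_{n+1}z/\beta_n\le(71/51)^{10}z<1.4^{10}z<0.03$, so consecutive odd terms with $n\ge5$ have ratio below $0.0009$. The odd terms contribute in absolute value at most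
\[
\frac{|g_1|}z+|g_3|z+1.001\,|g_5|z^3<1.5023\cdot10^{10}+1.1783\cdot10^{10}+1.001\cdot2.7\cdot10^7<2.69\cdot10^{10}.
\]
Hence $g>0$.

\emph{$z=7\cdot10^{-3}$.} We again estimate $g/z^2$. For $n\ge6$, $\beta_{n+1}z/\beta_n\le(81/61)^{10}z<(4/3)^{10}z<\frac18$, so the even terms with $n\ge6$ contribute at most $\frac{64}{63}g_6z^4<0.144\cdot10^{10}$. All even terms together contribute less than
\[
4819+3.925\cdot10^{10}+4.356\cdot10^{10}+0.144\cdot10^{10}<8.43\cdot10^{10}.
\]
The term $n=3$ alone does not outweigh this, but the terms $n=3$ and $n=5$ give $g_3z+g_5z^3<-(8.247+0.925)\cdot10^{10}<-9.17\cdot10^{10}$. Hence $g<0$.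

With Lemma~\ref{lem:ends}, the signs of $g$ near $z=0$, at the three points, and near $z=1$ are $+,-,+,-,+$. So $g$ has at least four distinct zeros in $(0,1)$.
\end{proof}

\section{Negative binomial weights}\label{sec:weights}

For general $r$ the coefficients of $g$ do not alternate, and we need a description of which terms matter at a given $x$. Let $k\ge2$. We use the variable
\[
w=\frac x{1-x}\in(0,\infty),\qquad x=\frac w{1+w},\qquad\text{and write}\quad \xi_v=\frac v{v+1}
\]
for the value of $x$ at $w=v$. The numbers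
\[
\nu_n=\nu_n(w)=a_nx^n(1-x)^k=a_n\,w^n(1+w)^{-n-k}\qquad(n\ge0)
\]
are positive with sum $1$. They form the negative binomial distribution: $\nu_n$ is the probability of exactly $n$ failures before the $k$-th success in independent trials with failure probability $x$. Applying $x\frac d{dx}$ once and twice to $\ln(1-x)^{-k}$ gives mean $kw$ and variance $kw(1+w)$. By \eqref{eq:lambda}, $g$ has the sign of $c\,\Phi_k-\Phi_r$, where
\begin{equation}\label{eq:Phi}
\Phi_r=(1-x)^kF_r=\sum_{r\mid n}\lambda_n\nu_n,\qquad \Phi_k=(1-x)^kF_k=\sum_{j\ge0}\nu_{kj}.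
\end{equation}

Fix $w$ and let $k$ grow. The distribution is centered at $kw$ and has width of order $\sqrt k$, while the multiples of $k$ have spacing $k$. If $w$ is an integer, the center is a multiple of $k$ and $\Phi_k$ has the order $1/\sqrt k$ of the peak; between two integers, $\Phi_k$ is exponentially small. The sum $\Phi_r$ lives on a different lattice: for $r=1$, for example, it does not oscillate and has order $1/k$. One therefore expects $g>0$ at integer $w$ and $g<0$ somewhere between consecutive integers. The test points of Section~\ref{sec:counter} fit this picture: they correspond to $w\approx0.66$, $1.0$ and $1.56$. The lemmas below make the picture quantitative.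

\begin{lemma}\label{lem:shape}
Fix $w>0$.
\begin{enumerate}
\item[(i)] The ratio $\nu_n/\nu_{n-1}=(n+k-1)x/n$ decreases in $n\ge1$, and it is at least $1$ if and only if $n\le(k-1)w$. So $(\nu_n)$ is nondecreasing up to $n_0=\lfloor(k-1)w\rfloor$ and decreasing afterward.
\item[(ii)] Let $v\ge0$ and $0<\theta<1$. If $\nu_{k(v+2)}\le\theta\,\nu_{k(v+1)}$ and, in case $v\ge1$, $\nu_{k(v-1)}\le\theta\,\nu_{kv}$, then $\Phi_k\le(\nu_{kv}+\nu_{k(v+1)})/(1-\theta)$.
\end{enumerate}
\end{lemma}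

\begin{proof}
(i) We have $a_n/a_{n-1}=1+\frac{k-1}n$, and $(n+k-1)x\ge n$ is equivalent to $(k-1)x\ge n(1-x)$. (ii) The ratio $\nu_{k(j+1)}/\nu_{kj}$ is a product of $k$ consecutive ratios from (i), so it decreases in $j$. Hence $\nu_{k(v+1+i)}\le\theta^i\nu_{k(v+1)}$ and $\nu_{k(v-i)}\le\theta^i\nu_{kv}$. Sum the two geometric series.
\end{proof}

Call a sequence $(u_n)_{n\ge0}$ \emph{unimodal} if it is nondecreasing up to some index $n_0$ and nonincreasing from $n_0$ on. Sampling such a sequence along a lattice is a Riemann sum whose error is at most the peak.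

\begin{lemma}\label{lem:sample}
Let $(u_n)_{n\ge0}$ be nonnegative, unimodal and summable, with maximum $M$, and let $b\ge1$ be an integer. Then
\[
\frac1b\sum_nu_n-M\le\sum_{b\mid n}u_n\le\frac1b\sum_nu_n+M .
\]
\end{lemma}

\begin{proof}
Let $n_1\le n_0<n_2=n_1+b$ be the consecutive multiples of $b$ around the index $n_0$.

\emph{Upper bound.} For a multiple $n<n_1$, $u_n$ is at most the average of $u$ over $[n,n+b-1]$; for a multiple $n>n_2$, it is at most the average over $[n-b+1,n]$. On $[n_1,n_2]$ the sequence is at least $\min(u_{n_1},u_{n_2})$, so this minimum is at most the average over $[n_1,n_1+b-1]$. All these blocks of $b$ indices are disjoint, and $\max(u_{n_1},u_{n_2})\le M$.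

\emph{Lower bound.} For $n\le n_1$ bound $u_n$ by the value at the multiple $b\lceil n/b\rceil\le n_1$, and for $n\ge n_2$ by the value at $b\lfloor n/b\rfloor\ge n_2$. Each multiple is used at most $b$ times. The remaining $b-1$ indices contribute at most $M$ each, so $\sum_nu_n\le b\sum_{b\mid n}u_n+bM$.
\end{proof}

For the sizes of the weights, let
\[
\psi(t)=(1+t)\ln(1+t)-t\ln t\quad(t>0),\qquad\psi(0)=0 .
\]
This function is continuous and strictly concave on $[0,\infty)$, since $\psi'(t)=-\ln\frac t{1+t}$ is strictly decreasing.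

\begin{lemma}\label{lem:size}
\begin{enumerate}
\item[(i)] For $j\ge1$, $\ \nu_{kj}(j)\ge\dfrac1{8(j+1)\sqrt k}$.
\item[(ii)] For $n\ge1$ and all $w>0$, $\ \nu_n(w)\le\sqrt{\dfrac k{2\pi n(n+k)}}$.
\item[(iii)] For $n\ge0$, $\ \dfrac k{(n+k)(n+k+1)}\,e^{k\psi(n/k)}\le a_n\le e^{k\psi(n/k)}$.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $B$ be a binomial variable with $N=n+k$ trials and success probability $y\in(0,1)$. Since $a_n=\frac k{n+k}\binom{n+k}k$, the choice $y=1-x$ gives $\nu_n=\frac k{n+k}\Pr[B=k]$. If $y=k/N$, then $k$ is a most likely value of $B$, because $\Pr[B=i]/\Pr[B=i-1]=\frac{(N-i+1)y}{i(1-y)}$ is at least $1$ exactly when $i\le(N+1)y=k+y$.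

(i) Take $n=kj$, $w=j$, so $y=\frac1{j+1}=k/N$. The mean of $B$ is $k$ and the variance is at most $k$. By Chebyshev's inequality, $|B-k|<\sqrt{2k}$ with probability at least $\frac12$, and this event consists of at most $2\sqrt{2k}+1\le4\sqrt k$ values. So the most likely value has probability at least $\frac1{8\sqrt k}$.

(ii) Robbins' form of Stirling's formula states that $i!=\sqrt{2\pi i}\,(i/e)^ie^{\tau_i}$ with $\frac1{12i+1}<\tau_i<\frac1{12i}$ for $i\ge1$. The function $y^k(1-y)^n$ is maximal at $y=k/N$, so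
\[
\Pr[B=k]\le\binom Nk\Bigl(\frac kN\Bigr)^k\Bigl(\frac nN\Bigr)^n=\sqrt{\frac N{2\pi kn}}\;e^{\tau_N-\tau_k-\tau_n}\le\sqrt{\frac N{2\pi kn}},
\]
because $\tau_N<\frac1{12N}<\frac1{12k+1}<\tau_k$. Multiply by $k/N$.

(iii) For $n=0$ both $a_n$ and the exponential equal $1$. For $n\ge1$ and $y=k/N$, the probability $\binom Nk(k/N)^k(n/N)^n$ of the most likely of $N+1$ values lies in $[\frac1{N+1},1]$, and $(N/k)^k(N/n)^n=e^{k\psi(n/k)}$.
\end{proof}

\begin{lemma}\label{lem:tail}
For each integer $v\ge1$ there is $\kappa=\kappa(v)>0$ such that $\sum_{|n-kv|\ge k/2}\nu_n(v)\le2e^{-\kappa k}$ for all $k\ge2$.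
\end{lemma}

\begin{proof}
Let $\xi=\xi_v$. For $t>0$ the function $\chi_t(y)=-\ln(1-y)-t\ln y$ is strictly convex on $(0,1)$ with minimum at $y=\frac t{1+t}$. Take $t=v-\frac12$ and this $y$, which is less than $\xi$. Then $(\xi/y)^n\le(\xi/y)^{kt}$ for $n\le kt$, and
\[
\sum_{n\le kt}\nu_n(v)=(1-\xi)^k\sum_{n\le kt}a_ny^n\Bigl(\frac\xi y\Bigr)^n\le(1-\xi)^k\Bigl(\frac\xi y\Bigr)^{kt}(1-y)^{-k}=e^{-k[\chi_t(\xi)-\chi_t(y)]},
\]
with $\chi_t(\xi)>\chi_t(y)$. For $t=v+\frac12$ we have $y>\xi$, so $(\xi/y)^n\le(\xi/y)^{kt}$ for $n\ge kt$, and the same line bounds the sum over $n\ge kt$.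
\end{proof}

\section{Many roots, uniformly in $r$}\label{sec:uniform}

We find, for each fixed $v$, a point where $g>0$ and a point where $g<0$. Neither the points nor the thresholds for $k$ may depend on $r$.

\subsection{Positivity at integer $w$}

At $w=v$ the single term $\nu_{kv}$ of $\Phi_k$ is almost the peak of the distribution. If $\rho$ stays away from $1$, the weights $\lambda_n$ near the peak stay below $1$, and this loss decides the comparison. If $\rho$ is close to $1$, only one multiple of $r$ lies near the peak, but both $\lambda_n$ and $c$ may be within $O(1/k)$ of $1$, and the comparison has to be made to this accuracy.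

\begin{proposition}\label{prop:pos}
Fix $v\ge1$. There is $K(v)$ such that $g(\xi_v)>0$ for all $k\ge K(v)$ and all $1\le r<k$.
\end{proposition}

\begin{proof}
All weights are taken at $w=v$. Let $T=\nu_{kv}\le\Phi_k$. It suffices to show $\Phi_r<cT$. By Lemmas~\ref{lem:size}(i) and \ref{lem:tail},
\begin{equation}\label{eq:Ttail}
\frac1T\le8(v+1)\sqrt k,\qquad\frac1T\sum_{|n-kv|\ge k/2}\nu_n\le E_k:=16(v+1)\sqrt k\,e^{-\kappa k}.
\end{equation}
By Lemma~\ref{lem:shape}(i), the maximum $M$ of $\nu_n$ is attained at $n=(k-1)v$. The factors in the following product increase with $n$, and there are $v$ of them, so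
\begin{equation}\label{eq:MT}
\frac MT=\prod_{n=(k-1)v+1}^{kv}\frac{n(v+1)}{(n+k-1)v}\le\Bigl(\frac{k(v+1)}{k(v+1)-1}\Bigr)^v=\Bigl(1-\frac1{k(v+1)}\Bigr)^{-v}.
\end{equation}

\emph{Case 1: $\rho\le1-\frac1{6v}$.} If $|n-kv|<k/2$, then $n/k>v-\frac12\ge\frac v2$, so $\lambda_n\le\Lambda:=\frac{\rho(1+v/2)}{\rho+v/2}$. We use two bounds for $\Lambda$. First, $\Lambda\le\rho(1+\frac2v)$. Second, $\Lambda$ increases with $\rho$ and equals $1$ at $\rho=1$, so $\Lambda\le\Lambda_0<1$, where $\Lambda_0$ is its value at $\rho=1-\frac1{6v}$. Use $\lambda_n\le1$ in the tails and Lemma~\ref{lem:sample} with $b=r$ in the bulk: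
\[
\frac{\Phi_r}T\le E_k+\frac\Lambda T\Bigl(M+\frac1r\Bigr)\le E_k+\Lambda_0\frac MT+\frac\rho r\Bigl(1+\frac2v\Bigr)8(v+1)\sqrt k .
\]
Since $\rho/r=1/k$, the last term is $8(1+\frac2v)(v+1)/\sqrt k$. By \eqref{eq:Ttail} and \eqref{eq:MT}, the right side is at most a quantity that depends only on $v$ and $k$ and tends to $\Lambda_0<1$. As $c>1$, this case is done.

\emph{Case 2: $\rho>1-\frac1{6v}$.} Now $d<\frac k{6v}$, so $r(v-1)\le kv-k$ and $r(v+1)=k(v+1)-d(v+1)\ge kv+k-\frac{k(v+1)}{6v}\ge kv+\frac{2k}3$. Thus every multiple $n$ of $r$ other than $rv$ satisfies $|n-kv|\ge k/2$. For the term $n=rv$, use \eqref{eq:lambdarv} with $d\ge1$, then \eqref{eq:MT} and Bernoulli's inequality $(1-t)^v\ge1-vt$: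
\[
\frac{\lambda_{rv}\nu_{rv}}T\le\Bigl(1-\frac v{k(v+1)}\Bigr)\Bigl(1-\frac1{k(v+1)}\Bigr)^{-v}\le1 .
\]
Hence $\Phi_r/T\le1+E_k$. Here $s=1/\rho<\frac{6v}{6v-1}\le\frac65$ and $s-1=d/r\ge\frac1k$, so $c\ge1+\frac1{5k}$ by Lemma~\ref{lem:c}(ii), while $E_k<\frac1{5k}$ for large $k$.
\end{proof}

\subsection{Negativity between integers}

For $v<w<v+1$ the sum $\Phi_k$ is dominated by $\nu_{kv}$ and $\nu_{k(v+1)}$. We test $g$ where these two weights are equal. For $v\ge0$ define $X=X_{v,k}\in(0,1)$ by $X^k=a_{kv}/a_{k(v+1)}$. By Lemma~\ref{lem:size}(iii), as $k\to\infty$,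
\begin{equation}\label{eq:Xbar}
\ln X_{v,k}\to\psi(v)-\psi(v+1)=\int_v^{v+1}\ln\frac t{1+t}\,dt=:\ln\bar X_v .
\end{equation}
The integrand increases strictly, so $\xi_v<\bar X_v<\xi_{v+1}$, and $\xi_v<X_{v,k}<\xi_{v+1}$ for large $k$.

If a multiple of $r$ falls well inside $(kv,k(v+1))$, its weight is exponentially larger than $\Phi_k$. Otherwise $r$ is close to $k$, and the relevant multiples $rv$ and $r(v+1)$ lie $vd$ and $(v+1)d$ steps to the left of $kv$ and $k(v+1)$. By Lemma~\ref{lem:shape}(i), one step to the left from $n\approx kj$ multiplies $\nu_n$ by about $\xi_j/X$. So the first weight shrinks by about $A^d$ and the second grows by about $B^d$, where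
\[
A=\Bigl(\frac{\xi_v}{\bar X_v}\Bigr)^v,\qquad B=\Bigl(\frac{\xi_{v+1}}{\bar X_v}\Bigr)^{v+1},
\]
with $A=1$ for $v=0$. The gain must exceed the loss even for $d=1$.

\begin{lemma}\label{lem:AB}
For every $v\ge0$, $A+B>2$.
\end{lemma}

\begin{proof}
For $v=0$ we have $\bar X_0=e^{-\psi(1)}=\frac14$, $A=1$ and $B=2$. Let $v\ge1$, $m=v+1$, $t=1/m$. Then $\xi_v=1-t$, $\xi_{v+1}=\frac1{1+t}$, and
\[
\ln\bar X_v=2m\ln m-(m-1)\ln(m-1)-(m+1)\ln(m+1)=-(m-1)\ln(1-t)-(m+1)\ln(1+t).
\]
Therefore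
\begin{align*}
\ln(AB)&=(m-1)\ln(1-t)-m\ln(1+t)-(2m-1)\ln\bar X_v\\
&=2m(m-1)\ln(1-t)+(2m^2-1)\ln(1+t)\\
&=\frac{2\ln(1-t^2)}{t^2}-\frac{2\ln(1-t)}t-\ln(1+t)=\sum_{j\ge0}\sigma_jt^j .
\end{align*}
The three terms contribute to $\sigma_j$ the amounts $-\frac4{j+2}$ ($j$ even only), $\frac2{j+1}$, and $\frac{(-1)^j}j$ ($j\ge1$). So $\sigma_0=\sigma_1=0$ and, for $j\ge2$,
\[
\sigma_j=\frac{j-1}{j(j+1)}\quad(j\text{ odd}),\qquad\sigma_j=\frac{2+3j-j^2}{j(j+1)(j+2)}\quad(j\text{ even}).
\]
We have $\sigma_2=\frac16$. For even $j\ge4$,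
\[
|\sigma_j|=\frac{j^2-3j-2}{j(j+1)(j+2)}<\frac{(j-1)(j-2)}{j(j+1)(j+2)}<\frac{j-2}{j(j-1)}=\sigma_{j-1},
\]
so $\sigma_{j-1}t^{j-1}+\sigma_jt^j>0$. Hence $AB>1$ and $A+B\ge2\sqrt{AB}>2$.
\end{proof}

\begin{proposition}\label{prop:neg}
Fix $v\ge0$. There is $K'(v)$ such that $g(X_{v,k})<0$ for all $k\ge K'(v)$ and all $1\le r<k$.
\end{proposition}

\begin{proof}
All weights are taken at $x=X$. Let $T=\nu_{kv}=\nu_{k(v+1)}$.

\emph{Upper bound for $\Phi_k$.} By the definition of $X$ and Lemma~\ref{lem:size}(iii),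
\[
\frac{\nu_{k(v+2)}}{\nu_{k(v+1)}}=\frac{a_{k(v+2)}a_{kv}}{a_{k(v+1)}^2}\le\bigl[(v+2)(k(v+2)+1)\bigr]^2e^{-k[2\psi(v+1)-\psi(v)-\psi(v+2)]},
\]
and for $v\ge1$ the ratio $\nu_{k(v-1)}/\nu_{kv}=a_{k(v-1)}a_{k(v+1)}/a_{kv}^2$ obeys the same bound with $v-1$ in place of $v$. The brackets in the exponents are positive by strict concavity, so both ratios tend to $0$. Lemma~\ref{lem:shape}(ii) gives
\begin{equation}\label{eq:Phik}
\Phi_k\le2T(1+\delta_k),\qquad\delta_k\to0,
\end{equation}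
with $\delta_k$ depending only on $v$ and $k$.

\emph{Parameters.} Write $\frac{A+B}2=1+4\mu$ with $\mu>0$. Fix $\varepsilon\in(0,\frac1{2v+3}]$ so small that $(1-\varepsilon)^{v+1}(1+4\mu)\ge1+3\mu$ and $(1-\varepsilon)^2(1+2\mu)\ge1+\mu$, and let $I=[k(v+\varepsilon),k(v+1-\varepsilon)]$.

\emph{Case 1: some multiple $n$ of $r$ lies in $I$.} Put $t=n/k$. By Lemma~\ref{lem:size}(iii) and \eqref{eq:Xbar},
\[
\frac1k\ln\frac{\nu_n}T=\frac1k\ln\frac{a_n}{a_{kv}}+(t-v)\ln X\ge\psi(t)-\psi(v)-(t-v)\bigl(\psi(v+1)-\psi(v)\bigr)-o(1),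
\]
where the error depends only on $v$ and $k$. The main term is the height of $\psi$ above its chord over $[v,v+1]$, which has a positive minimum $2\kappa$ on $[v+\varepsilon,v+1-\varepsilon]$. So $\nu_n\ge Te^{\kappa k}$ for large $k$, and $\Phi_r\ge\lambda_n\nu_n\ge\frac1kTe^{\kappa k}$. Since $c<s\le k$, \eqref{eq:Phik} gives $c\,\Phi_k\le2k(1+\delta_k)T<\Phi_r$ for large $k$.

\emph{Case 2: no multiple of $r$ lies in $I$.} Then $r$ exceeds the length $(1-2\varepsilon)k$ of $I$, so $(v+1)r>(v+1)k-2\varepsilon(v+1)k\ge(v+\varepsilon)k$, where the last step uses $\varepsilon(2v+3)\le1$. Since $(v+1)r\notin I$, we get $(v+1)r>k(v+1-\varepsilon)$, hence $d<\varepsilon k$ and $\rho>1-\varepsilon$. For $j\in\{v,v+1\}$ we have $T=\nu_{kj}$, and Lemma~\ref{lem:shape}(i) gives a product of $jd$ factors: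
\[
\frac{\nu_{rj}}T=\prod_{n=rj+1}^{kj}\frac n{(n+k-1)X}\ge\Bigl(\frac{rj}{(rj+k)X}\Bigr)^{jd}=\Bigl(\frac{\rho j}{(\rho j+1)X}\Bigr)^{jd}\ge\Bigl[\Bigl(\frac{(1-\varepsilon)\xi_j}X\Bigr)^j\Bigr]^d ,
\]
where all expressions equal $1$ for $j=0$. Let $A_k$ and $B_k$ be the last bracket for $j=v$ and $j=v+1$. They do not depend on $r$ and tend to $(1-\varepsilon)^vA$ and $(1-\varepsilon)^{v+1}B$, so $\frac{A_k+B_k}2\ge1+2\mu$ for large $k$. Since $\lambda_n\ge\rho>1-\varepsilon$ and $t\mapsto t^d$ is convex for $d\ge1$,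
\[
\frac{\Phi_r}T\ge(1-\varepsilon)\bigl(A_k^d+B_k^d\bigr)\ge2(1-\varepsilon)\Bigl(\frac{A_k+B_k}2\Bigr)^d\ge2(1-\varepsilon)(1+2\mu)\ge\frac{2(1+\mu)}{1-\varepsilon}.
\]
On the other side, $c<s=1/\rho<\frac1{1-\varepsilon}$ and \eqref{eq:Phik} give $c\,\Phi_k/T\le\frac{2(1+\delta_k)}{1-\varepsilon}$. So $c\,\Phi_k<\Phi_r$ as soon as $\delta_k<\mu$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:uniform}]
Choose $V\ge0$ with $2V+2\ge m$. For $k$ at least some $K_m$ that depends only on $V$, and for all $r<k$, we have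
\[
0<X_{0,k}<\xi_1<X_{1,k}<\dots<\xi_V<X_{V,k}<1,
\]
with $g(X_{v,k})<0$ by Proposition~\ref{prop:neg} and $g(\xi_v)>0$ by Proposition~\ref{prop:pos}. With Lemma~\ref{lem:ends}, each of the $V+1$ points $X_{v,k}$ has a point with $g>0$ on either side, so $g$ has at least $2V+2$ distinct zeros in $(0,1)$. A pair with $N(k,r)=2$ satisfies $r<k<K_3$, and there are finitely many such pairs.
\end{proof}

\section{The number of roots for $r=1$}\label{sec:sharp}

\subsection{The function $P$ and the threshold $W$}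

Let $r=1$, so $c=k\alpha_k$. Since $\frac1{v+1}\binom{v+k}k=\frac1k\binom{v+k}{k-1}=\frac1ka_{v+1}$, the series $F_1$ has the closed form
\[
F_1(x)=\frac{(1-x)^{-k}-1}{kx}.
\]
Put
\[
q=(1-x)^k=(1+w)^{-k},\qquad S=k\,\Phi_k=k\sum_{j\ge0}\nu_{kj},\qquad P=\ln(cxS)-\ln(1-q).
\]
Then $kxg=\frac{cxS-(1-q)}q=\frac{1-q}q\,(e^P-1)$. So $g$ and $P$ have the same sign and the same zeros with the same multiplicities, in any of the variables $x$, $w$, $u=\ln x$. In particular $P>0$ if $cxS\ge1$, and $P<0$ if $cxS<1-q$.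

The oscillation of Section~\ref{sec:weights} must stop once the width $\sqrt{kw(1+w)}\approx w\sqrt k$ of the distribution is comparable with the spacing $k$. A normal approximation, used here only as a guide, locates the threshold. For large $w$ both $x$ and $1-q$ are close to $1$, so the sign of $P$ is that of $\ln(cS)$. At a half-integer $w$ the two nearest multiples of $k$ are at distance $k/2$ from the mean, so $S$ is of order $\frac{\sqrt k}w\,e^{-k/(8w^2)}$, and $cS$ crosses $1$ roughly when $k/(8w^2)=\ln c$. Accordingly let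
\[
L=\ln c,\qquad W=\sqrt{\frac k{8L}} .
\]
By Lemma~\ref{lem:c}(iii), $L=\ln\ln k+o(1)$, so $L\to\infty$, $W\to\infty$ and $2W\sim\sqrt{k/(2\ln\ln k)}$. We must prove $N(k,1)=(2+o(1))W$: two zeros between consecutive integers up to about $W$, and none beyond. Fix $0<\varepsilon\le\frac1{10}$. All statements below hold for $k\ge k_0(\varepsilon)$.

Now $w$ grows with $k$, and we need the dependence of the weights on $w$ explicitly. From $\nu_{kj}(w)=a_{kj}w^{kj}(1+w)^{-kj-k}$ we get $\frac d{dw}\ln\nu_{kj}=\frac{k(j-w)}{w(1+w)}$, so for $j\ge1$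
\begin{equation}\label{eq:ell}
\nu_{kj}(w)=\nu_{kj}(j)\,e^{-\ell_j(w)},\qquad\ell_j(w)=k\int_j^w\frac{\tau-j}{\tau(1+\tau)}\,d\tau .
\end{equation}
If $\tau_-$ and $\tau_+$ are lower and upper bounds for both $j$ and $w$, with $\tau_->0$, then
\begin{equation}\label{eq:ellbounds}
\frac{k(w-j)^2}{2\tau_+(1+\tau_+)}\le\ell_j(w)\le\frac{k(w-j)^2}{2\tau_-(1+\tau_-)} .
\end{equation}
Parts (i) and (ii) of Lemma~\ref{lem:size} give
\begin{equation}\label{eq:peak}
\frac{\sqrt k}{8(j+1)}\le k\,\nu_{kj}(j)\le\sqrt{\frac k{2\pi j(j+1)}}\qquad(j\ge1).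
\end{equation}

For the upper bound on $N(k,1)$ we cut the $w$-axis into pieces. Let
\[
\eta_v=\sqrt{\frac{Lv(v+1)}k},\qquad v_1=\lceil(1+\varepsilon)W\rceil .
\]
The \emph{windows} are the intervals $[v-\eta_v,v+\eta_v]$ for $1\le v\le v_1+1$. The \emph{cells} are the intervals between them, $C_0=(0,1-\eta_1]$ and $C_v=[v+\eta_v,\,v+1-\eta_{v+1}]$ for $1\le v\le v_1$. For $1\le v\le v_1+1$ we have $v+1\le(1+\varepsilon)W+3\le\sqrt k$, hence
\begin{equation}\label{eq:eta}
\eta_v\le\frac{1.1+o(1)}{\sqrt8}<0.45,\qquad\frac{\eta_v}v\le\sqrt{\frac{2L}k}\to0,\qquad\eta_v\ge\eta_1=\sqrt{\frac{2L}k}\ge\frac4k .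
\end{equation}
The half-width $\eta_v$ corresponds to $\sqrt L$ standard deviations. This is small enough that a shift by $\eta_v$ costs only about $e^{-L/2}$, which the factor $c=e^L$ absorbs, and large enough for the convexity argument in the cells.

\subsection{Where $P$ is positive}

\begin{lemma}\label{lem:Ppos}
$P>0$ in every window, and $P>0$ for all $w\ge(1+\varepsilon)W$.
\end{lemma}

\begin{proof}
\emph{Windows.} Let $|w-v|\le\eta_v$ with $1\le v\le v_1+1$. By \eqref{eq:ellbounds} and \eqref{eq:eta},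
\[
\ell_v(w)\le\frac{k\eta_v^2}{2(v-\eta_v)(v+1-\eta_v)}\le\frac L2\Bigl(1-\sqrt{2L/k}\Bigr)^{-2}\le\frac34L .
\]
Also $w>\frac12$, so $x\ge\frac13$, and $k\nu_{kv}(v)\ge\frac18$ by \eqref{eq:peak}. Hence $cxS\ge cx\,k\nu_{kv}(w)\ge\frac1{24}e^{L/4}>1$.

\emph{The range $(1+\varepsilon)W\le w\le2\sqrt k$.} Let $v$ be an integer nearest to $w$. By \eqref{eq:ellbounds} with $\tau_-=w-\frac12$,
\[
\ell_v(w)\le\frac k{8(w^2-\frac14)}\le\frac k{8(1+\varepsilon)W^2}=\frac L{1+\varepsilon},
\]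
since $(1+\varepsilon)^2W^2-\frac14\ge(1+\varepsilon)W^2$ for large $W$. By \eqref{eq:peak}, $k\nu_{kv}(v)\ge\frac{\sqrt k}{8(2\sqrt k+3/2)}\ge\frac1{20}$, and $x\ge\frac12$. Hence $cxS\ge\frac1{40}e^{L\varepsilon/(1+\varepsilon)}>1$.

\emph{The range $w\ge2\sqrt k$.} A single term no longer suffices, but the distribution is now wider than the spacing. The lower bound in Lemma~\ref{lem:sample} with $b=k$ gives $S\ge1-k\max_n\nu_n$. The maximum is attained at $n_0=\lfloor(k-1)w\rfloor\ge kw/2$, so Lemma~\ref{lem:size}(ii) and $1/\sqrt{2\pi}<0.4$ give $k\nu_{n_0}\le k\cdot\frac{0.4\sqrt k}{kw/2}\le0.4$. Thus $S\ge0.6$ and $cxS\ge0.3\,c>1$.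
\end{proof}

\subsection{At most two zeros in a cell}

Sign estimates cannot bound the number of zeros from above. We show instead that $P$ has at most one critical point in each cell. The derivative of $\ln F_k$ in $u=\ln x$ is a mean and the second derivative is a variance. Let $J$ be the random integer with $\Pr[J=j]=a_{kj}x^{kj}/F_k(x)$. Then $\frac d{du}\ln F_k=k\,\mathbb E[J]$ and $\frac d{du}\mathbb E[J]=k\bigl(\mathbb E[J^2]-\mathbb E[J]^2\bigr)=k\operatorname{Var}J$. Write $P=\ln(ck)+u+\ln F_k+\ln q-\ln(1-q)$ and use $\frac{dq}{du}=-kwq$: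
\[
\frac{dP}{du}=1+k\,\mathbb E[J]-kw-\frac{kwq}{1-q}=kD,\qquad D=\mathbb E[J]-\omega,\qquad\omega=\frac w{1-q}-\frac1k .
\]
Since $\frac{dw}{du}=w(1+w)$ and $q$ decreases in $w$, so that $\frac d{dw}\frac w{1-q}\le\frac1{1-q}$,
\begin{equation}\label{eq:dD}
\frac{dD}{du}\ge k\operatorname{Var}J-\frac{w(1+w)}{1-q}.
\end{equation}
A lower bound for the variance is available exactly where it is needed. If $\mathbb E[J]$ has distance at least $\eta$ from $\mathbb Z$, then $|J-\mathbb E[J]|\ge\eta$ always, so $\operatorname{Var}J\ge\eta^2$. At a zero of $D$ the mean $\mathbb E[J]$ equals $\omega$, which is close to $w$, and in a cell $w$ is far from $\mathbb Z$, except near $w=0$.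

\begin{lemma}\label{lem:cells}
In each cell $C_v$, $0\le v\le v_1$, the function $P$ has at most two zeros, counted with multiplicity.
\end{lemma}

\begin{proof}
It suffices to show that in each cell $D=0$ implies $\frac{dD}{du}>0$, and that $D<0$ near $w=0$. Indeed, $D$ then has finitely many zeros in the cell, all simple. If $u_1<u_2$ were consecutive zeros, $D$ would be positive just right of $u_1$ and negative just left of $u_2$, and would vanish in between. So $\frac{dP}{du}$ has at most one zero with multiplicity. The zeros of $P$ in the cell are interior points by Lemma~\ref{lem:Ppos}, and Rolle's theorem with multiplicities (Section~\ref{sec:two}) allows at most two.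

Let $w_0=\frac1{16e}$. For $w\ge w_0$ we have $q\le(1+w_0)^{-k}\le\frac12$ and $wq\le(1+w)^{1-k}\le(1+w_0)^{1-k}$, so
\[
\frac1{1-q}\le2,\qquad|\omega-w|=\Bigl|\frac{wq}{1-q}-\frac1k\Bigr|\le2(1+w_0)^{1-k}+\frac1k\le\frac2k .
\]

\emph{Cells $C_v$, $v\ge1$.} Here $w$ has distance at least $\eta_v$ from $\mathbb Z$, since $\eta_{v+1}>\eta_v$. If $D=0$, then $\mathbb E[J]=\omega$ has distance at least $\eta_v-\frac2k\ge\frac12\eta_v$ by \eqref{eq:eta}. So $k\operatorname{Var}J\ge\frac L4v(v+1)$, while $\frac{w(1+w)}{1-q}\le2(v+1)(v+2)\le6v(v+1)$. By \eqref{eq:dD}, $\frac{dD}{du}>0$ once $L>24$.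

\emph{The cell $C_0$, $w_0\le w\le1-\eta_1$.} Here $w$ has distance at least $\min(w_0,\eta_1)=\eta_1$ from $\mathbb Z$. If $D=0$, then $k\operatorname{Var}J\ge\frac k4\eta_1^2=\frac L2>4\ge\frac{w(1+w)}{1-q}$.

\emph{The cell $C_0$, $0<w\le w_0$.} Now $w$ approaches the integer $0$ and the variance bound fails; we show $D<0$ directly. From $\binom Nk\le(eN/k)^k$ and $j+1\le2^j$ we get $a_{kj}\le\binom{k(j+1)}k\le(e2^j)^k$. Since $F_k\ge1$ and $2x\le2w_0<\frac1{20}$,
\[
k\,\mathbb E[J]\le k\sum_{j\ge1}j\,e^k(2x)^{kj}=k(2ex)^k\sum_{j\ge1}j(2x)^{k(j-1)}\le\frac{k(2ex)^k}{(1-\frac1{20})^2}\le2k(2ex)^k .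
\]
The function $(1+\tau)^{-k-1}$ is convex and so lies below its chord, which gives $1-q=k\int_0^w(1+\tau)^{-k-1}d\tau\le\frac{kw}2(1+Q)$ with $Q=(1+w)^{-k-1}\le\frac1{1+kw}$. Hence
\[
k\omega=\frac{kw}{1-q}-1\ge\frac{1-Q}{1+Q}\ge\frac{1-Q}2\ge\frac{kw}{2(1+kw)} .
\]
Note $2ex\le2ew\le\frac18$. If $kw\le1$, then $k\omega\ge\frac{kw}4>4ekw\,8^{-(k-1)}\ge2k(2ex)^k$ for $k\ge3$. If $kw\ge1$, then $k\omega\ge\frac14>2k\,8^{-k}\ge2k(2ex)^k$. In both cases $D<0$.
\end{proof}

\subsection{Where $P$ is negative}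

\begin{lemma}\label{lem:Pneg}
$P<0$ at $w=v+\frac12$ for every integer $0\le v\le(1-\varepsilon)W$.
\end{lemma}

\begin{proof}
Here $x=\frac{v+1/2}{v+3/2}$ and $q\le(\frac23)^k\le\frac12$, so it suffices to show $cS<\frac12$.

\emph{Reduction to two terms.} Note $(v+\frac32)^2\le2W^2=\frac k{4L}$. By Lemma~\ref{lem:shape}(i), each ratio $\nu_n/\nu_{n-1}$ with $n>k(v+1)$ is at most $\frac{v+2}{v+1}x$, so
\[
\frac{\nu_{k(v+2)}}{\nu_{k(v+1)}}\le\Bigl(1-\frac1{2(v+1)(v+\frac32)}\Bigr)^k\le e^{-2L}\le\frac12 .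
\]
For $v\ge1$, each ratio with $n\le kv$ is at least its value at $n=kv$, namely
\[
\frac{v+1}vx-\frac x{kv}\ge1+\frac1{2v(v+\frac32)}-\frac1{kv}\ge1+\frac1{4v(v+\frac32)},
\]
because $k\ge4(v+\frac32)$. With $\ln(1+t)\ge\frac t2$ for $0\le t\le1$, this gives $\nu_{k(v-1)}/\nu_{kv}\le e^{-k/(8v(v+3/2))}\le e^{-L/2}\le\frac12$. Lemma~\ref{lem:shape}(ii) yields $S\le2k(\nu_{kv}+\nu_{k(v+1)})$.

\emph{The case $v=0$.} Here $\nu_0=(\frac23)^k$, and \eqref{eq:ellbounds} with $\tau_+=1$ gives $\ell_1(\frac12)\ge\frac k{16}$. By \eqref{eq:peak}, $S\le2k(\frac23)^k+2\sqrt{k/(4\pi)}\,e^{-k/16}$, and $cS\to0$ since $c<k$.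

\emph{The case $v\ge1$.} By \eqref{eq:ellbounds} with $\tau_+=v+1$, both $\ell_v(w)$ and $\ell_{v+1}(w)$ are at least $\frac k{8(v+1)(v+2)}$. By \eqref{eq:peak}, $k\nu_{kj}(j)\le0.4\sqrt k/v$ for $j\in\{v,v+1\}$. Hence
\[
S\le\frac{2\sqrt k}v\exp\Bigl(-\frac k{8(v+1)(v+2)}\Bigr).
\]
Choose $v_0=v_0(\varepsilon)$ with $(v+1)(v+2)\le(1+\varepsilon)v^2$ for $v\ge v_0$. For $1\le v<v_0$ we have $(v+1)(v+2)\le6v^2<6v_0^2$, so $cS\le2k^{3/2}e^{-k/(48v_0^2)}\to0$. For $v\ge v_0$ put $Y=k/v^2\ge\frac{8L}{(1-\varepsilon)^2}$. Then $S\le2\sqrt Y\,e^{-Y/(8(1+\varepsilon))}$, and this function decreases for $Y\ge4(1+\varepsilon)$. Evaluating it at the lower bound for $Y$,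
\[
cS\le\frac{2\sqrt{8L}}{1-\varepsilon}\exp\Bigl(L-\frac L{(1-\varepsilon)^2(1+\varepsilon)}\Bigr)\to0,
\]
because $(1-\varepsilon)^2(1+\varepsilon)=(1-\varepsilon)(1-\varepsilon^2)<1$. The three bounds do not depend on $v$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
The windows and cells cover $(0,v_1+1]$, and $v_1+1>(1+\varepsilon)W$. By Lemma~\ref{lem:Ppos}, all zeros of $P$ lie in the $v_1+1$ cells, and Lemma~\ref{lem:cells} gives $N(k,1)\le2(v_1+1)\le2(1+\varepsilon)W+4$.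

Let $V=\lfloor(1-\varepsilon)W\rfloor$. Then $g<0$ at the $V+1$ points $w=v+\frac12$, $0\le v\le V$, by Lemma~\ref{lem:Pneg}; $g>0$ at $w=v$ for $1\le v\le V$ by Lemma~\ref{lem:Ppos}; and $g>0$ near $x=0$ and $x=1$ by Lemma~\ref{lem:ends}. Hence $N(k,1)\ge2V+2\ge2(1-\varepsilon)W$.

Since $W\to\infty$ and $\varepsilon\in(0,\frac1{10}]$ is arbitrary, $N(k,1)\sim2W=\sqrt{k/(2L)}\sim\sqrt{k/(2\ln\ln k)}$.
\end{proof}

\begin{thebibliography}{1}

\bibitem{Wakhare}
Tanay Wakhare, \emph{Iterated Entropy Derivatives and Binary Entropy Inequalities}, arXiv:2312.14743 (2023).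

\end{thebibliography}
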